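\title{A non-hyperbolic homoclinic class on which all ergodic measures have the same Lyapunov exponents}

\begin{abstract}
On every closed manifold of dimension at least two we construct a $C^1$ diffeomorphism with a homoclinic class that is not hyperbolic, although all ergodic measures on it have the same non-zero Lyapunov exponents. The map is the conjugate of an affine horseshoe by a homeomorphism that is singular along one homoclinic orbit. The conjugate is $C^1$ and has a homoclinic tangency along that orbit, which no invariant measure sees. We also show that there is no example in dimension one, and that an example cannot have a dominated splitting of the index of its periodic point.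
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $f$ be a $C^1$ diffeomorphism of a compact smooth manifold $M$ of dimension $d$, and let $H\subset M$ be a compact invariant set. The \emph{derivative cocycle} over $H$ is the action of $Df$ on $TM|_H$ over the base dynamics $f|_H$. There are two ways to express that it stretches and contracts vectors; neither depends on the Riemannian metric used to measure lengths.

The uniform way: $H$ is \emph{hyperbolic} if there are a $Df$-invariant splitting $T_xM=E^s_x\oplus E^u_x$, $x\in H$, and constants $C>0$, $\theta<1$ such that $|Df^nv|\le C\theta^n|v|$ for $v\in E^s$ and $|Df^{-n}v|\le C\theta^n|v|$ for $v\in E^u$, for all $n\ge0$. The asymptotic way: each ergodic invariant Borel probability measure $\mu$ on $H$ has \emph{Lyapunov exponents} $\lambda_1(\mu)\ge\dots\ge\lambda_d(\mu)$, the values of $\lim\frac1n\log|Df^n(x)v|$ at $\mu$-almost every $x$, counted with multiplicity (see (F3) below). The cocycle, or the set $H$, is \emph{monochromatic} if the vector $(\lambda_1(\mu),\dots,\lambda_d(\mu))$ does not depend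 on $\mu$.

For a hyperbolic periodic point $p$, the \emph{homoclinic class} $H(p)$ is the closure of the set of transverse intersection points of the stable and unstable manifolds of the orbit of $p$. It is a compact invariant set containing $p$. The following question is posed in \cite{Bochi}.

\begin{quote}
\emph{Is there a $C^1$ diffeomorphism of a compact smooth manifold with a non-hyperbolic homoclinic class on which the derivative cocycle is monochromatic?}
\end{quote}

The simplest cases suggest that there is none. An affine horseshoe, on which the derivative is $\pm\operatorname{diag}(a,a^{-1})$, is monochromatic and hyperbolic. If $Df$ preserves a continuous line bundle $E$ over $H$, then $\log|Df^n|_E|$ is the Birkhoff sum of the continuous function $\varphi=\log|Df|_E|$; and if $\int\varphi\,d\mu=\lambda$ for all ergodic $\mu$, the Birkhoff averages converge to $\lambda$ \emph{uniformly}, since otherwise a weak-$*$ limit of empirical measures along longer and longer bad orbit segments would be an invariant measure with $\int\varphi\ne\lambda$, contrary to the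 ergodic decomposition. So for scalar cocycles, information about all measures is information about all points. On a monochromatic homoclinic class the exponents are those of the orbit of $p$, hence non-zero, and one may expect hyperbolicity to follow. On the other hand, continuous (non-H\"older) two-dimensional linear cocycles over subshifts of finite type are known to exist that have the same non-zero exponents for all invariant measures without being uniformly hyperbolic. A derivative cocycle, however, cannot be prescribed independently of the base: changing $Df$ moves the invariant manifolds and thus the class itself. Nevertheless the answer is yes, already on $S^2$. Below, \emph{closed} means compact without boundary.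

\begin{theorem}\label{thm:main}
Let $M$ be a closed smooth manifold of dimension $d\ge2$ and let $a>2$. There are a $C^1$ diffeomorphism $F$ of $M$ and a hyperbolic fixed point $p$ of $F$ such that $H=H(p)$ is not hyperbolic, while every ergodic $F$-invariant probability measure on $H$ has Lyapunov exponents $\log a,-\log a,\dots,-\log a$, the value $-\log a$ having multiplicity $d-1$. Moreover, $F$ is topologically conjugate to a $C^\infty$ diffeomorphism $F_0$ of $M$, the conjugacy sends $H$ onto an affine horseshoe, and $F|_H$ is conjugate to the full $2$-shift.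
\end{theorem}

The expectation above is correct exactly when a continuous splitting is available. A continuous $Df$-invariant splitting $TM|_H=E\oplus G$ into bundles of constant dimension is \emph{dominated} if there are $C>0$, $\theta<1$ with $|Df^nv|\le C\theta^n|Df^nw|$ for all $x\in H$, all unit vectors $v\in E_x$, $w\in G_x$ and all $n\ge0$; the condition is void if one of the bundles is zero.

\begin{proposition}\label{prop:dom}
\begin{itemize}
\item[(i)] If $\dim M=1$, every homoclinic class is hyperbolic. So a closed manifold of positive dimension carries an example as in the question if and only if $\dim M\ge2$.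
\item[(ii)] If a homoclinic class $H(p)$ is monochromatic, then all its exponents are non-zero, and $H(p)$ is hyperbolic if and only if $TM|_{H(p)}$ has a dominated splitting $E\oplus G$ with $\dim E=\dim E^s(p)$.
\end{itemize}
\end{proposition}

An example must therefore destroy domination, and a homoclinic tangency does that. A tangency is easily created by a smooth local change of a horseshoe, but such a change gives no control on the exponents of the new dynamics. We put $F=h\circ F_0\circ h^{-1}$ instead, with $F_0$ an affine horseshoe. If $h$ were a diffeomorphism, nothing would change. We take a homeomorphism $h$ that is a diffeomorphism off the closure of one homoclinic orbit $(q_k)_{k\in\mathbb Z}$, is singular at each $q_k$, and is supported in tiny balls around the $q_k$. The singularities at $q_k$ and $q_{k+1}$ are matched so that $F$ is $C^1$, while $DF(q_0)$ sends the expanding direction onto a contracting one. The topological dynamics is that of $F_0$, and the exponents do not change because the orbit $(q_k)$ has measure zero for every invariant measure.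

After the standard facts (Section~\ref{sec:facts}) and the proof of Proposition~\ref{prop:dom} (Section~\ref{sec:dom}), Section~\ref{sec:slow} describes the singular homeomorphisms and Section~\ref{sec:turn} works out the mechanism at a single point of the plane. Sections~\ref{sec:horseshoe}--\ref{sec:F} construct $F_0$, $h$ and $F$, and Section~\ref{sec:class} completes the proof of Theorem~\ref{thm:main}.

\section{Standard facts}\label{sec:facts}

\begin{itemize}
\item[(F1)] \emph{Hyperbolic sets.} If $v=v^s+v^u$ with $v^u\ne0$, then $|Df^nv^u|\ge C^{-1}\theta^{-n}|v^u|$, so $|Df^nv|\to\infty$. Hence a vector with bounded forward iterates lies in $E^s$, one with bounded backward iterates lies in $E^u$, and \emph{no non-zero vector has bounded iterates in both time directions}. If $x_j\to x$, limits of the spaces $E^s_{x_j}$ and $E^u_{x_j}$ lie in $E^s_x$ and $E^u_x$, and their dimensions add up to $d$; so the splitting is continuous and $\dim E^s_x$ is locally constant.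
\item[(F2)] \emph{Stable manifold theorem.} Let $p$ be a hyperbolic fixed point and $W^s(p)=\{x: f^nx\to p\}$. There is a neighborhood $V$ of $p$ such that $W^s_{\mathrm{loc}}(p)=\{x: f^nx\in V\text{ for all }n\ge0\}$ is an embedded $C^1$ disc tangent to $E^s(p)$ at $p$, and $W^s(p)=\bigcup_{n\ge0}f^{-n}W^s_{\mathrm{loc}}(p)$. The tangent spaces of $W^s(p)$ are the pull-backs of those of $W^s_{\mathrm{loc}}(p)$, and their vectors satisfy $Df^nv\to0$. The same holds for $W^u(p)$ and $f^{-1}$, and for periodic points after passing to an iterate.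
\item[(F3)] \emph{Oseledets' theorem.} Let $\mu$ be ergodic. For $\mu$-almost every $x$ the limit $\lambda(x,v)=\lim_{n\to\infty}\frac1n\log|Df^n(x)v|$ exists for all $v\ne0$, and for each $t\in\mathbb R$ the set $\{v:\lambda(x,v)\le t\}\cup\{0\}$ is a subspace whose dimension is the number of $j$ with $\lambda_j(\mu)\le t$. If $\lambda(x,v)<\lambda(x,w)$, then $\lambda(x,v+w)=\lambda(x,w)$. The theorem applies to $Df$ restricted to a continuous invariant subbundle $E$; the largest exponent along $E$ is $\lim\frac1n\int\log\|Df^n|_{E}\|\,d\mu$, and the exponents of $f^{-1}$ along $E$ are the negatives of those of $f$.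
\item[(F4)] \emph{Uniform subadditive theorem} \cite{Schreiber,SturmanStark}. If $\varphi_n\colon H\to\mathbb R$ are continuous and $\varphi_{n+j}\le\varphi_n+\varphi_j\circ f^n$, then
\[
\lim_{n\to\infty}\frac1n\max_H\varphi_n=\sup_{\mu\ \mathrm{ergodic}}\ \lim_{n\to\infty}\frac1n\int\varphi_n\,d\mu .
\]
\end{itemize}

\section{Domination forces hyperbolicity}\label{sec:dom}

On a monochromatic set, (F4) bounds the growth rate of $\max_H\|Df^n\|$ by $\lambda_1$. This is only an upper bound on norms: it does not exclude a vector that grows for a long time and then shrinks. A dominated splitting of the right dimension turns upper bounds, for $f$ on $E$ and for $f^{-1}$ on $G$, into hyperbolicity.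

\begin{proof}[Proof of Proposition~\ref{prop:dom}]
(i) In dimension one a hyperbolic periodic point $p$ is a sink or a source. For a sink, (F2) shows that the unstable manifold of the orbit of $p$ is the orbit itself, so $H(p)$ is that orbit; for a source apply this to $f^{-1}$. A hyperbolic periodic orbit is a hyperbolic set. The second assertion follows from Theorem~\ref{thm:main}.

(ii) Let $H=H(p)$ and $i=\dim E^s(p)$. The invariant measure on the orbit of $p$ has $i$ negative and $d-i$ positive exponents. By monochromaticity so does every ergodic measure on $H$.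

Suppose that $H$ is hyperbolic. The splitting $E^s\oplus E^u$ is continuous by (F1), and $|Df^nv|\le C^2\theta^{2n}|Df^nw|$ for unit vectors $v\in E^s_x$, $w\in E^u_x$. It remains to show $\dim E^s_x=i$ for all $x\in H$. The limit set $\omega(x)$ carries an ergodic measure $\mu$. At a $\mu$-typical point $y\in\omega(x)$ we have $\lambda(y,\cdot)<0$ on $E^s_y$ and $\lambda(y,\cdot)>0$ off $E^s_y$, so $\dim E^s_y=i$. The function $\dim E^s$ is constant along the orbit of $x$, which accumulates at $y$, and it is locally constant; so $\dim E^s_x=i$.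

Conversely, let $E\oplus G$ be dominated with $\dim E=i$, and let $\mu$ be ergodic. Domination gives $\lambda(x,v)\le\lambda(x,w)+\log\theta<\lambda(x,w)$ for non-zero $v\in E_x$, $w\in G_x$, hence $\lambda(x,v+w)=\lambda(x,w)$. By the dimension count in (F3), the exponents along $E$ are the $i$ smallest exponents of $\mu$, which are negative, and those along $G$ are the other $d-i$, which are positive. If $i>0$, the functions $\varphi_n(x)=\log\|Df^n|_{E_x}\|$ are continuous and subadditive, and $\lim\frac1n\int\varphi_n\,d\mu=\lambda_{d-i+1}<0$ for every ergodic $\mu$. By (F4), $\max_H\varphi_n<0$ for some $n$, and so $E$ is uniformly contracted by $Df$. The maps $f$ and $f^{-1}$ have the same ergodic measures, and the exponents of $f^{-1}$ along $G$ are negative; the same argument shows that $G$ is uniformly contracted by $Df^{-1}$. So $H$ is hyperbolic.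
\end{proof}

\begin{remark}
The class in Theorem~\ref{thm:main} has no dominated splitting into non-zero bundles: $\dim E=d-1$ is excluded by (ii), and $\dim E<d-1$ would separate two exponents equal to $-\log a$.
\end{remark}

\section{Slowly varying linear maps}\label{sec:slow}

From now on $a>2$, $d\ge2$, $\kappa=\log a$, the vectors $e_1,\dots,e_d$ are the standard basis of $\mathbb R^d$, $|\cdot|$ is the Euclidean norm or the operator norm, and
\[
D=\operatorname{diag}(a,a^{-1}),\qquad \widehat D=\operatorname{diag}(a,a^{-1},\dots,a^{-1})\in GL(d,\mathbb R).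
\]
All $C^1$ regularity at singular points will come from the following lemma.

\begin{lemma}\label{lem:remov}
Let $\Phi$ be continuous on a neighborhood of $z_0\in\mathbb R^d$ and $C^1$ off $z_0$. If $D\Phi(z)\to A$ as $z\to z_0$, then $\Phi$ is $C^1$ and $D\Phi(z_0)=A$.
\end{lemma}

\begin{proof}
Integrate $D\Phi-A$ along the segment from $z_0+t(z-z_0)$ to $z$ and let $t\to0$. This gives $|\Phi(z)-\Phi(z_0)-A(z-z_0)|\le|z-z_0|\sup_{0<|y-z_0|\le|z-z_0|}|D\Phi(y)-A|$.
\end{proof}

We need homeomorphisms that look linear at every scale, with a linear part that drifts to infinity as the scale refines. Let $N(v)=\log(1/|v|)$ be the \emph{scale} of $v\ne0$. For a smooth path $P\colon\mathbb R\to GL(d,\mathbb R)$ define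
\[
h_P(v)=P(N(v))\,v\quad(v\ne0),\qquad h_P(0)=0 .
\]
Call $P$ \emph{admissible from $N_*$} if $P(N)=I$ for $N\le N_*$ and $|P'(N)|\,|P(N)^{-1}|\le\frac14$ for all $N$.

\begin{lemma}\label{lem:homeo}
If $P$ is admissible from $N_*$, then $h_P$ is a homeomorphism of $\mathbb R^d$, a $C^\infty$ diffeomorphism off $0$, and the identity on $\{|v|\ge e^{-N_*}\}$; it preserves every ball centered at $0$ of radius at least $e^{-N_*}$. For $v\ne0$ and $N=N(v)$,
\begin{equation}\label{eq:Dh}
Dh_P(v)=(I-X(v))\,P(N),\qquad |X(v)|\le|P'(N)|\,|P(N)^{-1}|\le\tfrac14 .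
\end{equation}
\end{lemma}

\begin{proof}
Since $\nabla N(v)=-v/|v|^2$, we have $Dh_P(v)=P-P'\Pi_v$, where $\Pi_v$ is the orthogonal projection onto $\mathbb Rv$. This is \eqref{eq:Dh} with $X=P'\Pi_vP^{-1}$. So $h_P$ is a local diffeomorphism of $\mathbb R^d\setminus\{0\}$ into itself. From $P'=(P'P^{-1})P$ and Gronwall's inequality, $|P(N)|\le e^{(N-N_*)/4}$ for $N\ge N_*$, so $|h_P(v)|\le e^{(N-N_*)/4}e^{-N}\to0$ as $v\to0$. Also $h_P(v)=v$ for $|v|\ge e^{-N_*}$. Hence $h_P$ is proper as a self-map of $\mathbb R^d\setminus\{0\}$, and a proper local diffeomorphism into a connected manifold is a finite covering; connectedness uses $d\ge2$. The image of the closed ball of radius $e^{-N_*}$ is bounded, so points of large norm have exactly one preimage and the covering has one sheet. Thus $h_P$ is a proper continuous bijection of $\mathbb R^d$, hence a homeomorphism. A bijection that is the identity outside a ball preserves that ball.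
\end{proof}

Now change coordinates in the linear map $\widehat D$ by one such homeomorphism in the source and another in the target. The map $\widehat D$ shifts the scale by at most $\kappa$. If the paths hardly move in time $\kappa$, the two linear parts may be evaluated at the same scale.

\begin{lemma}\label{lem:pair}
Let $P,\widetilde P$ be admissible, $\Phi=h_{\widetilde P}\circ\widehat D\circ h_P^{-1}$, $A(N)=\widetilde P(N)\widehat DP(N)^{-1}$, and
\[
\delta(N)=\sup_{|s-N|\le\kappa}\max\big\{|P'(s)||P(s)^{-1}|,\ |\widetilde P'(s)||\widetilde P(s)^{-1}|,\ |\widetilde P'(s)||P(N)^{-1}|\big\}.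
\]
Then for $v\ne0$ and $N=N(v)$,
\begin{equation}\label{eq:pair}
|D\Phi(h_P(v))-A(N)|\le\big(2\kappa a+3|A(N)|\big)\,\delta(N).
\end{equation}
If $\delta(N)\to0$ and $A(N)\to A^\infty\in GL(d,\mathbb R)$ as $N\to\infty$, then $\Phi$ is a $C^1$ diffeomorphism of $\mathbb R^d$ with $D\Phi(0)=A^\infty$.
\end{lemma}

\begin{proof}
Let $\widetilde N=N(\widehat Dv)$; then $|\widetilde N-N|\le\kappa$ because $|\widehat D^{\pm1}|=a$. By \eqref{eq:Dh},
\[
D\Phi(h_P(v))=(I-\widetilde X)(A+Y)(I-X)^{-1},\qquad Y=\big(\widetilde P(\widetilde N)-\widetilde P(N)\big)\widehat DP(N)^{-1},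
\]
with $|X|,|\widetilde X|\le\min(\frac14,\delta(N))$, and $|Y|\le\kappa a\,\delta(N)$ by the mean value inequality. Therefore
\[
D\Phi(h_P(v))-A=\big[(I-\widetilde X)Y-\widetilde XA+AX\big](I-X)^{-1}
\]
has norm at most $\frac43\big[\frac54\kappa a+2|A|\big]\delta(N)$, which gives \eqref{eq:pair}. As $w=h_P(v)\to0$ we have $N(v)\to\infty$, so $D\Phi(w)\to A^\infty$ under the last hypotheses. By Lemma~\ref{lem:remov}, $\Phi$ is then a $C^1$ homeomorphism with everywhere invertible derivative, hence a diffeomorphism by the inverse function theorem.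
\end{proof}

The paths $P$ and $\widetilde P$ may be unbounded; only $A$ has to converge.

\section{Turning the expanding direction onto the contracting one}\label{sec:turn}

Let $d=2$ in this section, and put
\[
U(\sigma)=\begin{pmatrix}1&\sigma\\0&1\end{pmatrix},\quad
L(\tau)=\begin{pmatrix}1&0\\\tau&1\end{pmatrix},\quad
S(\ell)=\begin{pmatrix}e^{-\ell}&0\\0&e^{\ell}\end{pmatrix},\quad
R=\begin{pmatrix}0&-1\\1&0\end{pmatrix},
\]
so that $D=S(-\kappa)$. Multiplying out both sides gives
\begin{equation}\label{eq:comm}
U(\sigma)S(-b)=S(-b)U(e^{-2b}\sigma),\qquad L(\tau)S(-b)=S(-b)L(e^{2b}\tau).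
\end{equation}

Near each point $q_k$ of the homoclinic orbit the conjugacy will be $h_{P_k}$ for a path $P_k$, and by Lemma~\ref{lem:pair} the derivative of $F$ near $q_k$ will be, up to sign and small errors, $A_k(N)=P_{k+1}(N)DP_k(N)^{-1}$. We want three things. For a tangency, $A_0(N)\to R$ as $N\to\infty$, while $A_k(N)$ has a diagonal limit for $k\neq0$. For $F$ to be $C^1$ at $p$, where the $q_k$ accumulate, $A_k\to D$ uniformly in $N$ as $|k|\to\infty$. For the supports to be disjoint, $P_k=I$ up to a scale $N_k$ that grows linearly in $|k|$.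

\emph{Which matrices die out along the orbit.} If $A_k=D$ for all $k\ne0$, then $P_{-n}=D^{-n}P_0D^n$ and $P_{1+n}=D^nP_1D^{-n}$. By \eqref{eq:comm},
\[
D^{-n}U(\sigma)D^n=U(a^{-2n}\sigma),\qquad D^nL(\tau)D^{-n}=L(a^{-2n}\tau),\qquad D^nS(\ell)D^{-n}=S(\ell).
\]
An upper shear at $q_0$ dies out along the past, and a lower shear at $q_1$ dies out along the future. A diagonal stretch does not die out.

\emph{The turn.} Shears alone do not suffice: the upper left entry of $L(\tau)DU(-\sigma)$ is $a$. With a stretch at $q_1$,
\[
L(\tau)S(\ell)DU(-\sigma)=\begin{pmatrix}ae^{-\ell}&-a\sigma e^{-\ell}\\ a\tau e^{-\ell}&a^{-1}e^{-\ell}(e^{2\ell}-a^2\sigma\tau)\end{pmatrix}.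
\]
Convergence to $R$ forces $\ell\to\infty$ and $a\sigma\sim a\tau\sim e^{\ell}$: all three parameters must be unbounded. The choice $\sigma=\tau=m$, $e^{2\ell}=1+a^2m^2$ also makes the last entry small:
\begin{equation}\label{eq:turn}
L(m)S(\ell)DU(-m)=\frac1{\sqrt{1+a^2m^2}}\begin{pmatrix}a&-am\\am&a^{-1}\end{pmatrix}\longrightarrow R\qquad(m\to\infty).
\end{equation}
Let $m=m(N)$ grow like $\log N$, and put $P_0=U(m)$ and $P_1=L(m)S(\ell)$. The entries of $P_0^{-1},P_1^{-1}$ are $O(1+m)$ and those of $P_0',P_1'$ are $O((1+m)m')$, so $\delta(N)=O((\log N)^2/N)\to0$. Once $m$ is slowed down so that both paths are admissible, Lemma~\ref{lem:pair} says that $h_{P_1}\circ D\circ h_{P_0}^{-1}$ is a $C^1$ diffeomorphism of the plane that equals $D$ away from the origin and has derivative $R$ at the origin. This is the whole mechanism at one point.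

\emph{Cutting off.} At the scale $N_k$ the shears have size $a^{-2|k|}m(N_k)=O(|k|a^{-2|k|})$, so they can be switched off within one unit of scale at negligible cost. The stretch $\ell(N_k)$ is large and cannot. We cut off its \emph{derivative} instead: $P_k$ will contain a stretch $\ell_k$ with $\ell_k=0$ before $N_k$ and $\ell_k'=\ell'$ after $N_k+1$. Then $\beta_k=\ell_k-\ell_{k+1}$ is at most the increment of $\ell$ over a window of bounded length near $N_k$, which is small because $\ell'\to0$. The price is that $A_k$ contains the factor $S(-\beta_k)$, and \eqref{eq:comm} shows that the lower shears cancel in $A_k$ when $\tau_{k+1}=a^{-2}e^{-2\beta_k}\tau_k$. This recursion, started at $\tau_1=m$, dictates the formula for $\tau_k$ in Section~\ref{sec:paths}.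

\section{The affine horseshoe and a homoclinic orbit}\label{sec:horseshoe}

\subsection*{The planar horseshoe}
We recall the construction of \cite[\S I.5]{Smale} and \cite[\S 2.5.c]{KH}. Let $Q=[0,1]^2$ and let $\Delta=\Delta_L\cup Q\cup\Delta_R$ be the stadium obtained by attaching closed half-discs $\Delta_L,\Delta_R$ to the left and right sides of $Q$. There is an orientation-preserving $C^\infty$ embedding $f_0$ of a neighborhood of $\Delta$ into $\mathbb R^2$ with $f_0(\Delta)\subset\operatorname{int}\Delta$ and the following properties.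
\begin{itemize}
\item There are disjoint vertical strips $V_i=[\alpha_i,\alpha_i+\frac1a]\times[0,1]$, $i=0,1$, on which $f_0$ is affine with linear part $D$ and $-D$ respectively; the images $f_0(V_i)=[0,1]\times[\gamma_i,\gamma_i+\frac1a]$ are disjoint; the intervals $[\alpha_i,\alpha_i+\frac1a]$ and $[\gamma_i,\gamma_i+\frac1a]$ lie in $(0,1)$; and $f_0(Q\setminus(V_0\cup V_1))\cap Q=\emptyset$.
\item $f_0(\Delta_L\cup\Delta_R)\subset\operatorname{int}\Delta_L$.
\end{itemize}
The hypothesis $a>2$ is what lets two disjoint intervals of length $1/a$ fit into $(0,1)$. Let $\Lambda_0$ be the set of points whose full orbit lies in $Q$, hence in $V_0\cup V_1$. Recording the strips visited by the orbit conjugates $f_0|_{\Lambda_0}$ to the full shift on $\{0,1\}^{\mathbb Z}$. A point of $\Lambda_0\cap V_i$ lies in some $f_0(V_j)$ and is mapped into some $V_{j'}$; as the four intervals lie in $(0,1)$, it lies in $\operatorname{int}V_i$. Let $p\in\operatorname{int}V_0$ be the fixed point with code $\dots000\dots$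

\subsection*{Extension to $M$}
Fix a smooth nondecreasing $\chi\colon\mathbb R\to[0,1]$ with $\chi=0$ on $(-\infty,0]$ and $\chi=1$ on $[1,\infty)$, and let $\xi(t)=\chi(2-t)$, so that $\xi=1$ on $[0,1]$ and $\xi=0$ on $[2,\infty)$. By the disc theorem of Palais and Cerf, two orientation-preserving smooth embeddings of a closed disc into $\mathbb R^2$ differ by a compactly supported ambient isotopy. Applied to the inclusion and to $f_0$ on a smooth disc slightly larger than $\Delta$, it gives a smooth compactly supported isotopy $(g_t)_{t\in[0,1]}$ of $\mathbb R^2$ with $g_0=\mathrm{id}$ and $g_1|_\Delta=f_0$. Let $b_t$ be the flow of the vector field $-\kappa\,\xi(|u|)u$ on $\mathbb R^{d-2}$; then $b_1(u)=u/a$ for $|u|\le1$. On $\mathbb R^d=\mathbb R^2\times\mathbb R^{d-2}$ put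
\[
\Psi_1(z,u)=(g_{\xi(|u|)}(z),u),\qquad\Psi_2(z,u)=(z,b_{\xi(|z|/2)}(u)),\qquad F_0=\Psi_1\circ\Psi_2 ;
\]
for $d=2$ put $F_0=g_1$. Each $\Psi_i$ fixes one variable and acts on the other by a diffeomorphism depending smoothly on the first, and each has compact support. So $F_0$ is a compactly supported $C^\infty$ diffeomorphism, and since $\Delta\subset\{|z|\le2\}$,
\[
F_0(z,u)=(f_0(z),u/a)\quad\text{on}\quad\Omega:=\Delta\times\{|u|\le1\}.
\]
Identify $\mathbb R^d$ with an open subset of $M$ and extend $F_0$ by the identity. All computations take place in a compact part of this chart, where the Euclidean norm is comparable to any Riemannian metric. We write $p$ and $\Lambda_0$ also for $(p,0)$ and $\Lambda_0\times\{0\}$. This $\Lambda_0$ is the \emph{affine horseshoe} of Theorem~\ref{thm:main}: on $V_0\times\{|u|\le1\}$ and $V_1\times\{|u|\le1\}$ the map $F_0$ is affine with linear part $\widehat D$ and $J\widehat D$, where $J=\operatorname{diag}(-1,-1,1,\dots,1)$.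

We have no control on $F_0$ outside $\Omega$, and the next lemma shows that none is needed.

\begin{lemma}\label{lem:F0}
$W^s(p,F_0)\cap W^u(p,F_0)\subset\Lambda_0$, and at each point of this intersection $TW^u=\mathbb Re_1$ and $TW^s=\operatorname{span}(e_2,\dots,e_d)$.
\end{lemma}

\begin{proof}
Let $(z_n,u_n)$ be an orbit converging to $p$ as $n\to\pm\infty$. The set $\Omega$ is a neighborhood of $p$ with $F_0(\Omega)\subset\Omega$, so the orbit lies in $\Omega$ for very negative $n$, hence always. Then $|u_n|=a^{-j}|u_{n-j}|\le a^{-j}$ for all $j\ge0$, so $u_n=0$. If some $z_n$ were outside $Q$, it would lie in $\Delta_L\cup\Delta_R$, all later points would lie in the closed set $\Delta_L$, and so would $p$, which is false. Hence the orbit lies in $\Lambda_0$. Near $p$ the map $F_0$ is affine with linear part $\widehat D$, so the local invariant manifolds are pieces of $p+\mathbb Re_1$ and $p+\operatorname{span}(e_2,\dots,e_d)$; and $DF_0$ is diagonal along $\Lambda_0$.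
\end{proof}

\subsection*{The orbit $(q_k)$}
Let $q_0\in\Lambda_0$ be the point whose code has a single symbol $1$, at position $0$, and let $q_k=F_0^k(q_0)$. For $k\ne0$ we have $q_k\in V_0$, so $q_{k+1}-p=\widehat D(q_k-p)$. Since $q_k\to p$ as $k\to\pm\infty$, there are $x_*,y_*\ne0$ with
\[
q_k-p=a^kx_*e_1\quad(k\le0),\qquad q_k-p=a^{1-k}y_*e_2\quad(k\ge1);
\]
see Figure~\ref{fig:orbit}. Let $c=(1-\frac1a)\min(|x_*|,|y_*|)$. Then $|q_k-p|\ge ca^{-|k|}$, and $|q_k-q_j|\ge ca^{-\min(|k|,|j|)}$ for $j\ne k$: on the same axis the distance is at least $1-\frac1a$ times the larger distance to $p$, and on different axes it is at least the larger distance to $p$. Fix $\rho_*\in(0,c/2)$ smaller than the distance from $\Lambda_0$ to the complement of $\operatorname{int}(V_0\cup V_1)\times\{|u|<1\}$, and let $\rho_k=\rho_*a^{-|k|}$. The open balls $O_k=B(q_k,\rho_k)$ are pairwise disjoint, their closures do not contain $p$, and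
\begin{equation}\label{eq:affine}
F_0(q_k+v)=q_{k+1}+J_k\widehat Dv\quad(|v|<\rho_k),\qquad J_0=J,\quad J_k=I\ (k\ne0).
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[gray] (-0.6,0) -- (5.2,0) node[right] {$p+\mathbb Re_1$};
\draw[gray] (0,-0.6) -- (0,3.6) node[above] {$p+\mathbb Re_2$};
\fill (0,0) circle (1.3pt) node[below left] {$p$};
\fill (4,0) circle (1.3pt); \draw[dashed] (4,0) circle (0.6); \node at (4,-0.85) {$q_0$};
\fill (1.6,0) circle (1.1pt); \draw[dashed] (1.6,0) circle (0.24); \node at (1.6,-0.5) {$q_{-1}$};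
\fill (0.64,0) circle (0.9pt); \draw (0.64,0) circle (0.1); \node at (0.7,-0.35) {$q_{-2}$};
\fill (0,3) circle (1.1pt); \draw[dashed] (0,3) circle (0.24); \node at (-0.55,3) {$q_1$};
\fill (0,1.2) circle (0.9pt); \draw (0,1.2) circle (0.1); \node at (-0.4,1.2) {$q_2$};
\fill (0,0.48) circle (0.9pt); \node at (-0.3,0.48) {$q_3$};
\draw[very thick,->] (4,0) -- (4.45,0) node[above left] {$e_1$};
\draw[very thick,->] (0,3) -- (0,2.5) node[right] {$-e_2$};
\draw[->] (3.75,0.7) to[bend right=25] node[above right] {$F_0,\ F$} (0.4,3.05);
\end{tikzpicture}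
\caption{The homoclinic orbit $(q_k)$ of the saddle $p$, drawn for $x_*,y_*>0$, with the disjoint balls $O_k$. The conjugacy is supported in much smaller concentric balls. The derivative of the new map $F$ at $q_0$ sends the expanding direction $e_1$ to the contracting direction $-e_2$.}
\label{fig:orbit}
\end{figure}

\section{The paths $P_k$}\label{sec:paths}

Fix $n_*\ge0$ with $e^{-n_*}<\rho_*a^{-2}$ and put
\[
N_k=n_*+2\kappa|k|,\qquad r_k=e^{-N_k}=e^{-n_*}a^{-2|k|},\qquad \chi_k(N)=\chi(N-N_k).
\]
Let $\psi(t)=\chi(t)\log(1+t)$ for $t>0$ and $\psi(t)=0$ for $t\le0$. It is smooth, nondecreasing and unbounded, with $\psi'$ bounded and $\psi'(t)=1/(1+t)$ for $t\ge1$. For a parameter $0<\varepsilon\le\min(1,1/\kappa)$, to be fixed below, let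
\[
m(N)=\psi\big(\varepsilon(N-N_1-1)\big),\qquad \eta(s)=\big(1+m(s+\kappa)\big)^2m'(s).
\]
The letter $C$ denotes constants that depend only on $a$ and $\chi$, not on $\varepsilon,n_*,k$. The function $m$ is nondecreasing, vanishes for $N\le N_1+1$, tends to infinity, and satisfies
\begin{equation}\label{eq:m}
m(N)\le C\varepsilon\max(N-N_1-1,0),\qquad \eta\le C\varepsilon,\qquad \eta(s)\to0\ \ (s\to\infty).
\end{equation}
Indeed, with $t=\varepsilon(s-N_1-1)$ and $\varepsilon\kappa\le1$ we have $\eta(s)\le\varepsilon(1+\psi(t+1))^2\psi'(t)$, and the function of $t$ on the right is bounded and tends to $0$.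

Let $\ell=\frac12\log(1+a^2m^2)$. Then $0\le\ell'=a^2mm'/(1+a^2m^2)\le\frac a2m'$. Following Section~\ref{sec:turn}, define
\begin{align*}
k\le0:&\quad \sigma_k=a^{-2|k|}m\chi_k, && P_k=U(\sigma_k);\\
k\ge1:&\quad \ell_k(N)=\int_{-\infty}^N\ell'\chi_k\,ds,\quad \tau_k=a^{2-2k}e^{2(\ell_k-\ell)}m\chi_k, && P_k=L(\tau_k)S(\ell_k).
\end{align*}
These are smooth paths in $SL(2,\mathbb R)$ with $P_k=I$ for $N\le N_k$. Since $\chi_0=\chi_1=1$ wherever $m$ or $\ell'$ is non-zero, $\sigma_0=\tau_1=m$ and $\ell_1=\ell$: the paths $P_0,P_1$ are those of \eqref{eq:turn}. Since $\chi_{k+1}\le\chi_k\le1$ for $k\ge1$,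
\begin{equation}\label{eq:ell}
0\le\ell_{k+1}\le\ell_k\le\ell,\qquad 0\le\ell_k'\le\ell'\le\tfrac a2m',\qquad e^{\ell_k}\le1+am,\qquad 0\le\sigma_k,\tau_k\le m .
\end{equation}

\begin{lemma}[Slow variation]\label{lem:slow}
There is a constant $C_0$, depending only on $a$ and $\chi$, such that for all $j,k\in\mathbb Z$ and $|s-s'|\le\kappa$,
\[
|P_k'(s)|\,|P_j(s')^{-1}|\le\omega_k(s):=C_0\Big[\eta(s)\mathbf 1_{[N_k,\infty)}(s)+\varepsilon a^{-2|k|}(1+|k|)^2\,\mathbf 1_{[N_k,N_k+1]}(s)\Big].
\]
Moreover $\omega_k\le C\varepsilon$, $\omega_k(s)\to0$ as $s\to\infty$ for fixed $k$, and $\sup_s\omega_k(s)\to0$ as $|k|\to\infty$.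
\end{lemma}

\begin{proof}
For $k\ge1$ the non-zero entries of $P_k$ are $e^{-\ell_k}$, $\tau_ke^{-\ell_k}$, $e^{\ell_k}$. A matrix in $SL(2,\mathbb R)$ and its inverse have the same entries up to sign and position, so \eqref{eq:ell} gives $|P_j(s')^{-1}|\le C(1+m(s'))\le C(1+m(s+\kappa))$ for all $j$. The non-zero entry of $P_k'$ for $k\le0$ is $\sigma_k'=a^{-2|k|}(m'\chi_k+m\chi_k')$. For $k\ge1$ the entries are $-\ell_k'e^{-\ell_k}$, $(\tau_k'-\tau_k\ell_k')e^{-\ell_k}$, $\ell_k'e^{\ell_k}$, where
\[
\tau_k'=a^{2-2k}e^{2(\ell_k-\ell)}\big(m'\chi_k+2(\ell_k'-\ell')m\chi_k+m\chi_k'\big).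
\]
By \eqref{eq:ell}, and because $\chi_k'$ is supported in $[N_k,N_k+1]$,
\[
|P_k'|\le C\big[(1+m)m'+a^{-2|k|}m\,\mathbf 1_{[N_k,N_k+1]}\big],\qquad P_k'=0\ \text{ on }(-\infty,N_k].
\]
For $s\in[N_k,N_k+1]$ we have $s-N_1-1\le2\kappa|k|$, so \eqref{eq:m} gives $m(s)\le C\varepsilon|k|$ and $m(s+\kappa)\le C(1+|k|)$. Multiplying the bounds yields the inequality. The three properties of $\omega_k$ follow from \eqref{eq:m}, $N_k\to\infty$ and $a^{-2|k|}(1+|k|)^2\to0$.
\end{proof}

\emph{Fix $\varepsilon$ so small that $\omega_k\le\frac14$ for all $k$.}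

\begin{lemma}[Transition matrices]\label{lem:trans}
Let $A_k=P_{k+1}DP_k^{-1}$. Then $\sup_N|A_k(N)-D|\to0$ as $|k|\to\infty$, and there are numbers $\beta_k^\infty\ge0$, $k\ge1$, such that
\[
\lim_{N\to\infty}A_k(N)=A_k^\infty:=\begin{cases}D,&k<0,\\ R,&k=0,\\ \operatorname{diag}\big(ae^{\beta_k^\infty},\,a^{-1}e^{-\beta_k^\infty}\big),&k>0.\end{cases}
\]
\end{lemma}

\begin{proof}
The case $k=0$ is \eqref{eq:turn}, as $m(N)\to\infty$.

Let $k\le-1$, so $|k+1|=|k|-1$. By \eqref{eq:comm},
\[
A_k=DU(a^{-2}\sigma_{k+1}-\sigma_k)=DU\big(a^{-2|k|}m\,[\chi_{k+1}-\chi_k]\big).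
\]
The bracket vanishes for $N\le N_{k+1}$ and for $N\ge N_k+1$, and in between $m\le C|k|$ by \eqref{eq:m}. So $|A_k-D|\le C|k|a^{-2|k|}$, and $A_k=D$ for $N\ge N_k+1$.

Let $k\ge1$ and $\beta_k=\ell_k-\ell_{k+1}\ge0$. Diagonal matrices commute, so by \eqref{eq:comm}
\[
A_k=L(\tau_{k+1})S(-\kappa-\beta_k)L(-\tau_k)=DS(-\beta_k)\,L\big(a^2e^{2\beta_k}\tau_{k+1}-\tau_k\big),
\]
and by the definition of $\tau_k$,
\[
a^2e^{2\beta_k}\tau_{k+1}-\tau_k=a^{2-2k}e^{2(\ell_k-\ell)}m\,[\chi_{k+1}-\chi_k].
\]
This vanishes unless $N_k\le N\le N_{k+1}+1$, where $m\le C(k+1)$; so it is at most $C(k+1)a^{-2k}$ in absolute value. Finally, $\beta_k(N)=\int_{-\infty}^N\ell'(\chi_k-\chi_{k+1})\,ds$, and $\chi_k-\chi_{k+1}$ takes values in $[0,1]$ and is supported in $[N_k,N_{k+1}+1]$, an interval of length $2\kappa+1$. Hence $\beta_k$ is a constant $\beta_k^\infty$ for $N\ge N_{k+1}+1$, and $0\le\beta_k\le(2\kappa+1)\sup_{s\ge N_k}\ell'(s)\to0$ as $k\to\infty$, since $\ell'\le\frac a2\eta$.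
\end{proof}

\begin{remark}
The corrections tend to zero but are not summable: telescoping gives $\sum_{k\ge1}\beta_k^\infty=\int\ell'\chi_1\,ds=\infty$. The unbounded stretch needed for the turn is released along the whole future of the orbit.
\end{remark}

To pass to dimension $d$, let $\widehat P_k=P_k\oplus I_{d-2}$. Then $|\widehat P_k'|=|P_k'|$, and $|\widehat P_k^{-1}|=|P_k^{-1}|$ because matrices of determinant one have norm at least $1$. So $\widehat P_k$ is admissible from $N_k$. Let $h_k=h_{\widehat P_k}$. Since $J$ is an isometry that commutes with $\widehat P_k$, we have $h_kJ=Jh_k$.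

\begin{lemma}\label{lem:Phi}
The map $\Phi_k=h_{k+1}\circ\widehat D\circ h_k^{-1}$ is a $C^1$ diffeomorphism of $\mathbb R^d$ with $D\Phi_k(0)=A_k^\infty\oplus a^{-1}I_{d-2}$, and $\sup_w|D\Phi_k(w)-\widehat D|\to0$ as $|k|\to\infty$.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:pair} with $P=\widehat P_k$, $\widetilde P=\widehat P_{k+1}$. Then $A=A_k\oplus a^{-1}I_{d-2}$, and by Lemma~\ref{lem:slow} the error $\delta=\delta_k$ satisfies $\delta_k(N)\le\sup_{|s-N|\le\kappa}\max(\omega_k(s),\omega_{k+1}(s))$. For fixed $k$ this tends to $0$ as $N\to\infty$, and $A_k^\infty$ is invertible, which gives the first two claims. As $|k|\to\infty$, both $\sup_N\delta_k$ and $\sup_N|A_k-D|$ tend to $0$, so \eqref{eq:pair} gives the last claim for $w\ne0$, and for $w=0$ by continuity.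
\end{proof}

\section{The diffeomorphism $F$}\label{sec:F}

Let $B_k$ be the closed ball of center $q_k$ and radius $r_k$. The radii were chosen so that both $B_k$ and the preimage of $B_{k+1}$ fit into $O_k$: we have $r_k<\rho_*a^{-2-2|k|}<\rho_k$, and $ar_{k+1}<\rho_*a^{-1-|k+1|}\le\rho_k$ because $|k|\le1+|k+1|$. Put $r_k'=\max(r_k,ar_{k+1})<\rho_k$, and let $B_k'\subset O_k$ be the closed ball of center $q_k$ and radius $r_k'$. Define $h\colon M\to M$ by $h(q_k+v)=q_k+h_k(v)$ on $B_k$ and $h=\mathrm{id}$ outside $\bigcup_kB_k$. Let $\Gamma=\{p\}\cup\{q_k:k\in\mathbb Z\}$.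

By Lemma~\ref{lem:homeo}, $h$ preserves each $B_k$ and is a bijection fixing $\Gamma$ pointwise. The ball $O_k$ meets no $B_j$ with $j\neq k$, so $h(q_k+v)=q_k+h_k(v)$ on all of $O_k$. The centers $q_k$ tend to $p$ and the radii $\rho_k$ to $0$, so $\{p\}\cup\bigcup_kB_k$ is closed and $h=\mathrm{id}$ on its open complement; and $h$ is continuous at $p$ because it moves points of $B_k$ by at most $2r_k$. Thus $h$ is a homeomorphism of the compact manifold $M$ and a local $C^\infty$ diffeomorphism at every point of $M\setminus\Gamma$. Let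
\[
F=h\circ F_0\circ h^{-1}.
\]

\begin{proposition}\label{prop:F}
$F$ is a $C^1$ diffeomorphism of $M$, with $DF(p)=\widehat D$ and $DF(q_k)=J_k(A_k^\infty\oplus a^{-1}I_{d-2})$.
\end{proposition}

\begin{proof}
(a) \emph{$F_0^{-1}(B_{j+1})\subset B_j'$.} The ellipsoid $q_j+(J_j\widehat D)^{-1}\{|v|\le r_{j+1}\}$ lies in the ball of radius $ar_{j+1}$ around $q_j$, and by \eqref{eq:affine} it is mapped onto $B_{j+1}$. Since $F_0$ is injective, it is the whole preimage.

(b) \emph{$F(q_k+w)=q_{k+1}+J_k\Phi_k(w)$ for $|w|<\rho_k$.} Let $v=h_k^{-1}(w)$; then $|v|<\rho_k$ by Lemma~\ref{lem:homeo}, and $F_0h^{-1}(q_k+w)=q_{k+1}+J_k\widehat Dv$. If this point lies in $B_{j+1}$, then $q_k+v\in O_j$ by (a), so $j=k$. Hence $h$ acts on it by $h_{k+1}$, which is the identity beyond the radius $r_{k+1}$. Finally $h_{k+1}(J_k\widehat Dv)=J_kh_{k+1}(\widehat Dv)=J_k\Phi_k(w)$.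

(c) \emph{$F=F_0$ outside $\bigcup_kB_k'$.} There $h^{-1}(x)=x$, and $F_0(x)\notin\bigcup_jB_j$ by (a).

The set $\{p\}\cup\bigcup_kB_k'$ is closed, so its complement and the balls $O_k$ form an open cover of $M\setminus\{p\}$. By (b), (c) and Lemma~\ref{lem:Phi}, $F$ is $C^1$ with invertible derivative on $M\setminus\{p\}$, and $DF(q_k)$ is as stated. Let $x\to p$, $x\neq p$. Either $x\in O_k$, where $|k|\to\infty$ because $p\notin\overline{O_k}$, and then $|DF(x)-\widehat D|\to0$ by Lemma~\ref{lem:Phi}; or $x$ lies in no $O_k$, and $DF(x)=DF_0(x)=\widehat D$ for $x$ near $p$. By Lemma~\ref{lem:remov}, $F$ is $C^1$ at $p$ with $DF(p)=\widehat D$. A $C^1$ homeomorphism with everywhere invertible derivative is a $C^1$ diffeomorphism.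
\end{proof}

\begin{remark}
The derivative $DF$ is not H\"older continuous at $q_0$. By \eqref{eq:pair} and \eqref{eq:turn}, the upper left entry of $D\Phi_0(h_0(v))$ is $a(1+a^2m^2)^{-1/2}+O(\delta_0)$ at the scale $N=N(v)$. As $N\to\infty$ the first term is asymptotic to $1/\log N$ and $\delta_0(N)=O((\log N)^2/N)$. The same entry of $D\Phi_0(0)$ is $0$, while $|h_0(v)|\le C(1+m(N))e^{-N}$.
\end{remark}

\section{The homoclinic class of $p$}\label{sec:class}

By Proposition~\ref{prop:F}, $p$ is a hyperbolic fixed point of $F$ with $\dim E^s(p)=d-1$. Let $\Lambda=h(\Lambda_0)$. The following three lemmas complete the proof of Theorem~\ref{thm:main}. The first one matters because the points $q_k$ will turn out not to be transverse homoclinic points of $F$; they belong to $H(p)$ only as limits of such points.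

\begin{lemma}\label{lem:class}
$H(p)=\Lambda$, and $F|_\Lambda$ is conjugate to the full $2$-shift.
\end{lemma}

\begin{proof}
Stable and unstable sets are defined by convergence of orbits, so $W^{s}(p,F)=h(W^{s}(p,F_0))$ and $W^{u}(p,F)=h(W^{u}(p,F_0))$. By Lemma~\ref{lem:F0} all homoclinic points of $p$ under $F$ lie in the compact set $\Lambda$, so $H(p)\subset\Lambda$.

Conversely, let $x\in\Lambda_0\setminus\Gamma$ be homoclinic to $p$ under $F_0$. The image under $h$ of the local stable manifold of $F_0$ passes through singular points of $h$, so we identify tangent spaces through (F2). Choose $n_0$ with $F_0^{n_0}x$ in the interior of $W^s_{\mathrm{loc}}(p,F_0)$, and let $\gamma$ be the preimage under $F_0^{n_0}$ of a small closed $(d-1)$-disc around $F_0^{n_0}x$ in it, so small that $h$ is a diffeomorphism near $\gamma$. Then $F^n(h(\gamma))=h(F_0^n\gamma)$ converges to $p$ uniformly, so it lies in the neighborhood $V$ of (F2) for all $n\ge n_1$, and $F^{n_1}(h(\gamma))\subset W^s_{\mathrm{loc}}(p,F)$. A $C^1$ disc contained in an embedded $C^1$ submanifold of the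 same dimension has the same tangent spaces. Pulling back by $F^{n_1}$ gives $T_{h(x)}W^s(p,F)=Dh(x)\,T_xW^s(p,F_0)$. The same argument for $F^{-1}$ and a one-dimensional disc gives the corresponding equality for $W^u$. By Lemma~\ref{lem:F0} and the invertibility of $Dh(x)$, the point $h(x)$ is a transverse homoclinic point of $F$.

In the coding, the homoclinic points of $p$ are the sequences with finitely many symbols $1$, and $\Gamma$ consists of those with at most one. Every finite word occurs at any prescribed position in a sequence with finitely many, but at least two, symbols $1$. So the points $x$ above are dense in $\Lambda_0$, and $H(p)\supset\Lambda$. The map $h$ conjugates $F_0|_{\Lambda_0}$ to $F|_\Lambda$.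
\end{proof}

\begin{lemma}\label{lem:nonhyp}
$H(p)$ is not hyperbolic.
\end{lemma}

\begin{proof}
We have $q_0=h(q_0)\in H(p)$. Proposition~\ref{prop:F} and Lemma~\ref{lem:trans} give $DF(q_k)e_1=ae_1$ for $k<0$, $DF(q_0)e_1=-e_2$, and $DF(q_k)e_2=a^{-1}e^{-\beta_k^\infty}e_2$ for $k\ge1$. Hence $|DF^{-n}(q_0)e_1|=a^{-n}$ and $|DF^n(q_0)e_1|\le a^{-(n-1)}$ for $n\ge1$. A non-zero vector is contracted in both time directions, which (F1) forbids on a hyperbolic set.
\end{proof}

\begin{remark}
The point $q_0$ is a homoclinic tangency. The matrices $DF(q_k)$, $k\ne0$, are diagonal with first entry at least $a$ and other entries at most $a^{-1}$. So the vectors at $q_0$ contracted in the past form $\mathbb Re_1$, and those at $q_1$ contracted in the future form $\operatorname{span}(e_2,\dots,e_d)$. By (F2) and dimension these are $T_{q_0}W^u$ and $T_{q_1}W^s$, and $DF(q_0)$ maps the first into the second.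
\end{remark}

For the exponents, the difficulty is that $Dh$ is unbounded near $q_0$, so the cocycles $DF$ and $DF_0$ are not conjugate by a bounded change of coordinates. No estimate on $Dh$ is needed: the limit defining an exponent exists, and we compute it along return times to a set where $Dh^{\pm1}$ is bounded.

\begin{lemma}\label{lem:mono}
Every ergodic $F$-invariant probability measure $\nu$ on $H(p)$ has exponents $\log a,-\log a,\dots,-\log a$.
\end{lemma}

\begin{proof}
If $\nu(\{p\})>0$, then $\nu=\delta_p$ by ergodicity, and $DF(p)=\widehat D$. Let $\nu(\{p\})=0$. The points $q_k$ are infinitely many and have equal mass, so $\nu(\Gamma)=0$. Thus $\nu$-almost every point is $z=h(x)$ with $x$ in the $F_0$-invariant set $\Lambda_0\setminus\Gamma$, at whose points $h$ is a local diffeomorphism. The chain rule applied to $F^n\circ h=h\circ F_0^n$ gives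
\[
DF^n(z)\,Dh(x)=Dh(F_0^nx)\,DF_0^n(x),\qquad DF_0^n(x)\in\{\widehat D^n,J\widehat D^n\}.
\]
The function $\max(|Dh|,|Dh^{-1}|)$ is finite and continuous on $\Lambda_0\setminus\Gamma$, so for some $\Theta$ the set $Z=\{h(x):x\in\Lambda_0\setminus\Gamma,\ |Dh(x)^{\pm1}|\le\Theta\}$ has positive measure. By Poincar\'e recurrence, almost every $z=h(x)\in Z$ has $F^nz\in Z$ for infinitely many $n\ge0$, and for these $n$ and all $v\in\mathbb R^d$,
\[
\Theta^{-1}|\widehat D^nv|\le|DF^n(z)\,Dh(x)v|\le\Theta\,|\widehat D^nv| .
\]
Take such a $z$ at which (F3) also holds. Then $\lambda(z,Dh(x)v)=\lim\frac1n\log|\widehat D^nv|$ for $v\neq0$, which is $-\log a$ on the hyperplane $\operatorname{span}(e_2,\dots,e_d)$ and $\log a$ off it. The dimension count in (F3) gives the exponents.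
\end{proof}

Proposition~\ref{prop:F} and Lemmas~\ref{lem:class}--\ref{lem:mono} prove Theorem~\ref{thm:main}; the conjugacy $h^{-1}$ from $F$ to $F_0$ sends $H(p)$ onto the affine horseshoe $\Lambda_0$.

\begin{thebibliography}{9}

\bibitem{Bochi} Jairo Bochi, \emph{Monochromatic nonuniform hyperbolicity}, arXiv:2408.03878 (2024).

\bibitem{KH} Katok and Hasselblatt, \S 2.5.c.

\bibitem{Schreiber} Schreiber, J. Differential Equations 148 (1998).

\bibitem{Smale} Smale, \emph{Differentiable dynamical systems}, 1967.

\bibitem{SturmanStark} Sturman and Stark, Nonlinearity 13 (2000).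

\end{thebibliography}
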